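# Singular values of products of three matrices and a tropical tetrahedron

The problem treated here comes from Anton Alekseev, Arkady Berenstein, Anfisa Gurenkova and Yanpeng Li, "Multiple Horn problems for planar networks and invertible matrices", arXiv:2503.05277 (2025).

Throughout, $n\ge 1$ is an integer. For $x=(x_1,\dots,x_n)\in\mathbb R^n$ we write $L(x)_r=x_1+\dots+x_r$ for $0\le r\le n$ (so $L(x)_0=0$) and $|x|=x_1+\dots+x_n$.

## 1. Logarithms of singular values of $A,B,C,AB,BC,ABC$

The singular values $\sigma_1(M)\ge\dots\ge\sigma_n(M)$ of a complex $n\times n$ matrix $M$ are the square roots of the eigenvalues of $M^*M$. We use four textbook facts. First, $M=U\Sigma V^*$ with $U,V$ unitary and $\Sigma={\rm diag}(\sigma_1,\dots,\sigma_n)$; hence multiplying $M$ on either side by a unitary matrix does not change its singular values. Second, $\sigma_1(M)=\|M\|$, the operator norm. Third, $\prod_i\sigma_i(M)=|\det M|$ and $\sum_i\sigma_i(M)^2=\|M\|_F^2$, the sum of the squared absolute values of the entries. Fourth, the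 exterior power $\wedge^rM$, whose matrix entries are the $r\times r$ minors of $M$, has operator norm $\sigma_1(M)\cdots\sigma_r(M)$: indeed $\wedge^rM=\wedge^rU\cdot\wedge^r\Sigma\cdot\wedge^rV^*$, the outer factors are unitary, and $\wedge^r\Sigma$ is diagonal with entries the products of $r$ of the $\sigma_i$.

**Definition (multiplicative set).** Let $s>0$. The set ${\rm mHorn}^{\rm mult}(s)\subset\mathbb R^{6n}$ consists of the $6$-tuples $(\lambda,\mu,\nu,\rho,\sigma,\tau)$ of non-increasing $n$-tuples for which there are invertible complex $n\times n$ matrices $A,B,C$ such that $\frac1s\log$ of the singular values of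
$$A,\quad B,\quad C,\quad AB,\quad BC,\quad ABC$$
are $\lambda,\mu,\nu,\rho,\sigma,\tau$ respectively.

**Example 1 ($n=1$).** The singular value of a nonzero number is its modulus. So ${\rm mHorn}^{\rm mult}(s)=\{\rho=\lambda+\mu,\ \sigma=\mu+\nu,\ \tau=\lambda+\mu+\nu\}$ for every $s$: given $\lambda,\mu,\nu$, take $A=e^{s\lambda}$, $B=e^{s\mu}$, $C=e^{s\nu}$.

**Example 2 ($n=2$, diagonal).** Let $s=1$ and $A=B=C={\rm diag}(e,1)$. Then $\lambda=\mu=\nu=(1,0)$, $\rho=\sigma=(2,0)$, $\tau=(3,0)$.

**Example 3 ($n=2$, not diagonal).** Let $y>0$, $q=e^y$ and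
$$A_1=\frac1{\sqrt2}\begin{pmatrix}1&-1/q\\ q&1\end{pmatrix},\qquad A_1^2=\begin{pmatrix}0&-1/q\\ q&0\end{pmatrix},\qquad A_1^4=-I,\qquad A_1^3=-A_1^{-1}.$$
Here $\det A_1=1$, so the singular values of $A_1$ are $e^{\pm x}$ for some $x\ge0$. Those of $A_1^3=-A_1^{-1}$ are again $e^{\pm x}$, and those of $A_1^2$ are $e^{\pm y}$. Comparing Frobenius norms, $2\cosh 2x=\|A_1\|_F^2=\frac12(2+q^2+q^{-2})=1+\cosh2y$. Since $y>0$, this number lies strictly between $2$ and $2\cosh 2y$, so $0<x<y$. Also $y\le 2x$, because $\|A_1^2\|\le\|A_1\|^2$. Take $s=1$ and $A=B=C=e^xA_1$. The data are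
$$\lambda=\mu=\nu=(2x,0),\qquad \rho=\sigma=(2x+y,\,2x-y),\qquad \tau=(4x,2x).$$
We shall meet this point three times.

## 2. Functions on the lattice tetrahedron

**Definition (lattice tetrahedron, adjacency).** Let $T_n=\{(i,j,k)\in\mathbb Z_{\ge0}^3:\ i+j+k\le n\}$. It is the set of lattice points of the tetrahedron with vertices $O=(0,0,0)$, $X=(n,0,0)$, $Y=(0,n,0)$, $Z=(0,0,n)$. Points $p,q\in T_n$ are adjacent if $p-q$ is one of $\pm e_1,\pm e_2,\pm e_3,\pm(e_1-e_2),\pm(e_1-e_3),\pm(e_2-e_3)$. For $m:T_n\to\mathbb R$ we write $m_{i,j,k}=m(i,j,k)$.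

For instance, $T_1$ has the four vertices only, any two of them adjacent. $T_2$ has ten points: four vertices and six edge midpoints. In $T_2$ the points $(1,0,0)$ and $(0,1,0)$ are adjacent, while $(1,0,0)$ and $(0,1,1)$ are not.

**Definition (plane small rhombus).** A plane small rhombus is a quadruple $a,b,c,d\in T_n$ with $d=b+c-a$, such that in each of the triangles $\{a,b,c\}$ and $\{b,c,d\}$ all pairs of vertices are adjacent, and the four points are coplanar. So $b,c$ are the obtuse vertices and $a,d$ the acute ones.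

For instance $a=(0,0,0)$, $b=(1,0,0)$, $c=(0,1,0)$, $d=(1,1,0)$ is one: $b-c=e_1-e_2$ and the four sides are $e_1,e_2,e_1,e_2$.

**Definition (size-2 tetrahedra).** For $(i,j,k)\in\mathbb Z_{\ge0}^3$ with $i+j+k\le n-2$, consider the tetrahedron with vertices $(i,j,k)$, $(i+2,j,k)$, $(i,j+2,k)$, $(i,j,k+2)$. Its six edge midpoints form three pairs of opposite edges, and we put
$$\alpha=m_{i+1,j,k}+m_{i,j+1,k+1},\quad \beta=m_{i+1,j+1,k}+m_{i,j,k+1},\quad \gamma=m_{i,j+1,k}+m_{i+1,j,k+1}.$$

For $n=2$ there is exactly one such tetrahedron, $T_2$ itself; $\alpha,\beta,\gamma$ pair the midpoints of $OX,YZ$, of $XY,OZ$ and of $OY,XZ$.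

**Definition (tropical set).** ${\rm mHorn}^{\rm trt}\subset\mathbb R^{6n}$ is the set of $(\lambda,\mu,\nu,\rho,\sigma,\tau)$ that satisfy the trace equalities
$$|\rho|=|\lambda|+|\mu|,\qquad |\sigma|=|\mu|+|\nu|,\qquad |\tau|=|\lambda|+|\mu|+|\nu| \tag{1}$$
and for which there is a function $m:T_n\to\mathbb R$ with the following three properties. Its values on the six edges are, for $0\le r\le n$,
$$\begin{aligned} &m_{r,0,0}=L(\lambda)_r, && m_{n-r,r,0}=|\lambda|+L(\mu)_r, && m_{0,n-r,r}=|\lambda|+|\mu|+L(\nu)_r,\\ &m_{0,r,0}=L(\rho)_r, && m_{n-r,0,r}=|\lambda|+L(\sigma)_r, && m_{0,0,r}=L(\tau)_r.\end{aligned} \tag{2}$$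
For every plane small rhombus,
$$m(b)+m(c)\ge m(a)+m(d). \tag{3}$$
For every size-2 tetrahedron,
$$\alpha\le\max\{\beta,\gamma\},\qquad \beta\le\max\{\gamma,\alpha\},\qquad \gamma\le\max\{\alpha,\beta\}. \tag{4}$$

Condition (4) says that the maximum of the three numbers $\alpha,\beta,\gamma$ is attained at least twice: if one of them were strictly larger than both others, its inequality would fail, and if two of them share the maximum, all three inequalities hold.

**Example 4 ($n=1$).** All points of $T_1$ are vertices, there are no rhombi and no size-2 tetrahedra. Condition (2) prescribes $m_{0,0,0}=0$, $m_{1,0,0}=\lambda$, then $m_{0,1,0}=\lambda+\mu=\rho$ and $m_{0,0,1}=\lambda+\mu+\nu=\lambda+\sigma=\tau$, which is consistent exactly because of (1). So for $n=1$ the set ${\rm mHorn}^{\rm trt}$ is the set of Example 1.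

**Example 5 ($n=2$).** All ten points of $T_2$ lie on edges, so (2) leaves no freedom in $m$. For the data of Example 2 one finds $m_{0,0,0}=0$, $m_{2,0,0}=1$, $m_{0,2,0}=2$, $m_{0,0,2}=3$ and
$$m_{1,0,0}=1,\quad m_{0,1,0}=2,\quad m_{0,0,1}=3,\quad m_{1,1,0}=2,\quad m_{1,0,1}=3,\quad m_{0,1,1}=3.$$
So $\alpha=1+3=4$, $\beta=2+3=5$, $\gamma=2+3=5$, and (4) holds. The sample rhombus above gives $m_{1,0,0}+m_{0,1,0}=3\ge 2=m_{0,0,0}+m_{1,1,0}$. The other rhombi are checked in Section 5, so this point lies in ${\rm mHorn}^{\rm trt}$.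

## 3. Does the multiplicative set approach the tropical one?

For $\varepsilon>0$ let $U_\varepsilon({\rm mHorn}^{\rm trt})$ be the $\varepsilon$-neighborhood of ${\rm mHorn}^{\rm trt}$ in $\mathbb R^{6n}$ for the Euclidean metric. The problem asks to prove or disprove: for all $\varepsilon>0$ there is $s_0>0$ such that for all $s>s_0$
$$ {\rm mHorn}^{\rm mult}(s)\subset U_\varepsilon({\rm mHorn}^{\rm trt}).$$
In words: when $s$ is large, does every point that comes from matrices lie close to a point admitting a function $m$, with the same closeness for all matrices at once? The answer is yes, and the precise statements are these.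

**Theorem 1.** For every $n$ there is a constant $C_n<\infty$ such that for all $s>0$ every point of ${\rm mHorn}^{\rm mult}(s)$ has distance $\le C_n/s$ from ${\rm mHorn}^{\rm trt}$. Hence for every $\varepsilon>0$ one may take $s_0=C_n/\varepsilon$.

**Theorem 2.** Let $D_n=\sup\{{\rm dist}(x,{\rm mHorn}^{\rm trt}):x\in{\rm mHorn}^{\rm mult}(1)\}$. Then $\sup_{x\in{\rm mHorn}^{\rm mult}(s)}{\rm dist}(x,{\rm mHorn}^{\rm trt})=D_n/s$ for all $s>0$. Moreover $D_1=0$ and $0<D_n<\infty$ for $n\ge2$. So for $n\ge2$ the inclusion ${\rm mHorn}^{\rm mult}(s)\subset U_\varepsilon({\rm mHorn}^{\rm trt})$ holds if $s>D_n/\varepsilon$ and fails if $s<D_n/\varepsilon$.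

Theorem 3, stated in Section 10, is the analogue of Theorem 1 for any number of matrices.

**Theorem 4.** For $n=1$ the two sets are equal. For $n=2$ every point of ${\rm mHorn}^{\rm trt}$ has distance $\le\sqrt3\,\log6/s$ from ${\rm mHorn}^{\rm mult}(s)$. So for $n\le 2$, ${\rm mHorn}^{\rm mult}(s)\to{\rm mHorn}^{\rm trt}$ in Hausdorff distance at rate $O(1/s)$.

No converse for $n\ge3$ is claimed here.

## 4. Homogeneous coordinates, rhombi and scaling

The conditions become symmetric if we add a fourth coordinate. Write $(i,j,k)\in T_n$ as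
$$\kappa=(\kappa_0,\kappa_1,\kappa_2,\kappa_3)=(n-i-j-k,\,i,\,j,\,k)\in\mathbb Z_{\ge0}^4,\qquad |\kappa|=\sum_p\kappa_p=n,$$
and let $\epsilon_0,\dots,\epsilon_3$ be the unit vectors. For example, in $T_2$ the point $(1,0,0)$ becomes $\epsilon_0+\epsilon_1$ and $(0,2,0)$ becomes $2\epsilon_2$. The step $e_i$ becomes $\epsilon_i-\epsilon_0$ and $e_i-e_j$ becomes $\epsilon_i-\epsilon_j$. So two points are adjacent iff they differ by a root, that is, by $\epsilon_p-\epsilon_q$ with $p\ne q$.

**Lemma 1.** Up to exchanging $a$ and $d$, the plane small rhombi are exactly the quadruples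
$$a=\kappa+2\epsilon_r,\quad b=\kappa+\epsilon_r+\epsilon_p,\quad c=\kappa+\epsilon_r+\epsilon_q,\quad d=\kappa+\epsilon_p+\epsilon_q \tag{5}$$
with $\kappa\in\mathbb Z_{\ge0}^4$, $|\kappa|=n-2$ and $p,q,r$ distinct.

*Proof.* Given a rhombus, write $b-a=\epsilon_p-\epsilon_{p'}$ and $c-a=\epsilon_q-\epsilon_{q'}$ with $p\neq p'$, $q\ne q'$. The difference $b-c=\epsilon_p+\epsilon_{q'}-\epsilon_{p'}-\epsilon_q$ must be a root. If $p\ne q$ and $p'\ne q'$, no positive term cancels a negative one, so the absolute values of the coordinates add up to $4$; for a root they add up to $2$. If $p=q$ and $p'=q'$, then $b=c$, which is excluded. So exactly one of $p=q$, $p'=q'$ holds.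

If $p'=q'=:r$, then $p,q,r$ are distinct and $d=b+c-a=a+\epsilon_p+\epsilon_q-2\epsilon_r$. Put $\kappa=a-2\epsilon_r$. Its $r$-th coordinate is $a_r-2=d_r\ge0$ and its other coordinates are those of $a$, so $\kappa\ge0$. This is (5).

If $p=q=:r$, then $r,p',q'$ are distinct and $d=a+2\epsilon_r-\epsilon_{p'}-\epsilon_{q'}$. Put $\kappa=a-\epsilon_{p'}-\epsilon_{q'}$. Its coordinates at $p',q'$ are $d_{p'},d_{q'}\ge0$, so $\kappa\ge0$. Now $a=\kappa+\epsilon_{p'}+\epsilon_{q'}$, $b=\kappa+\epsilon_r+\epsilon_{q'}$, $c=\kappa+\epsilon_r+\epsilon_{p'}$, $d=\kappa+2\epsilon_r$, which is (5) with $a,d$ exchanged.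

Conversely, for (5) we have $b+c-a=d$, so the four points form a parallelogram and are coplanar. The differences $b-a=\epsilon_p-\epsilon_r$, $c-a=\epsilon_q-\epsilon_r$, $b-c=\epsilon_p-\epsilon_q$, $d-b=\epsilon_q-\epsilon_r$, $d-c=\epsilon_p-\epsilon_r$ are roots. $\square$

The base point $(i,j,k)$ of a size-2 tetrahedron corresponds to $\kappa=(n-2-i-j-k,i,j,k)\ge0$ with $|\kappa|=n-2$, and
$$\begin{aligned}\alpha&=m(\kappa+\epsilon_0+\epsilon_1)+m(\kappa+\epsilon_2+\epsilon_3),\\ \beta&=m(\kappa+\epsilon_1+\epsilon_2)+m(\kappa+\epsilon_0+\epsilon_3),\\ \gamma&=m(\kappa+\epsilon_0+\epsilon_2)+m(\kappa+\epsilon_1+\epsilon_3).\end{aligned} \tag{6}$$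
These are the three ways to split $\{0,1,2,3\}$ into two pairs.

One may wonder why the tuples in ${\rm mHorn}^{\rm trt}$ were not required to be non-increasing. It is automatic for $n\ge2$: add the inequalities (3) for the rhombi (5) with acute vertices $\kappa+2\epsilon_r,\ \kappa+\epsilon_p+\epsilon_q$ and $\kappa+2\epsilon_p,\ \kappa+\epsilon_r+\epsilon_q$. After cancellation one gets $2m(\kappa+\epsilon_p+\epsilon_r)\ge m(\kappa+2\epsilon_p)+m(\kappa+2\epsilon_r)$. So $m$ is concave along the edges, and its successive differences there, which by (2) are the entries of the six tuples, are non-increasing.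

*Scaling.* By definition ${\rm mHorn}^{\rm mult}(s)=\frac1s\,{\rm mHorn}^{\rm mult}(1)$. If $x\in{\rm mHorn}^{\rm trt}$ with function $m$ and $t>0$, then $tx\in{\rm mHorn}^{\rm trt}$ with function $tm$. So ${\rm dist}(\frac1sx,{\rm mHorn}^{\rm trt})=\frac1s{\rm dist}(x,{\rm mHorn}^{\rm trt})$, and
$$\sup_{x\in{\rm mHorn}^{\rm mult}(s)}{\rm dist}(x,{\rm mHorn}^{\rm trt})=\frac{D_n}s\qquad(s>0). \tag{7}$$
Hence Theorem 1 is equivalent to $D_n<\infty$: the set ${\rm mHorn}^{\rm mult}(1)$, which is unbounded, stays within bounded distance of a cone.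

## 5. The cases $n=1$ and $n=2$ by hand

For $n=1$, Examples 1 and 4 show that the two sets are equal. In particular $D_1=0$.

Let $n=2$. Then $m$ is determined by the data, and only $\kappa=0$ occurs in (5) and (6). For $p\ne q$ put
$$d_{pq}=2m(\epsilon_p+\epsilon_q)-m(2\epsilon_p)-m(2\epsilon_q).\tag{8}$$
By (2), $d_{01}=2\lambda_1-0-|\lambda|=\lambda_1-\lambda_2$, and $d_{12}=2(|\lambda|+\mu_1)-|\lambda|-(|\lambda|+|\mu|)=\mu_1-\mu_2$. In the same way $d_{23},d_{02},d_{13},d_{03}$ are $\nu_1-\nu_2$, $\rho_1-\rho_2$, $\sigma_1-\sigma_2$, $\tau_1-\tau_2$. From (8),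
$$d_{pr}+d_{rq}-d_{pq}=2\big(m(\epsilon_p+\epsilon_r)+m(\epsilon_r+\epsilon_q)-m(2\epsilon_r)-m(\epsilon_p+\epsilon_q)\big),$$
so (3) is equivalent to the triangle inequalities $d_{pq}\le d_{pr}+d_{rq}$ for distinct $p,q,r$. Next, $2\alpha=d_{01}+d_{23}+\sum_pm(2\epsilon_p)$, and likewise for $\beta,\gamma$. So (4) says that among
$$d_{01}+d_{23},\qquad d_{12}+d_{03},\qquad d_{02}+d_{13}$$
the maximum is attained at least twice.

In Example 2, $d_{pq}=|p-q|$. The triangle inequalities are clear and the three sums are $2,4,4$, which completes Example 5.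

What happens for matrices? Put $Q_0=I$, $Q_1=A$, $Q_2=AB$, $Q_3=ABC$, so that $Q_p^{-1}Q_q$ for $p<q$ runs through $A,B,C,AB,BC,ABC$. For $n=2$ and $s=1$, $d_{pq}$ is the logarithm of the ratio of the two singular values of $Q_p^{-1}Q_q$, that is, of $\|M\|\,\|M^{-1}\|$ with $M=Q_p^{-1}Q_q$. This quantity is the same for $M$ and $M^{-1}$ and is submultiplicative. Since $Q_p^{-1}Q_q=(Q_p^{-1}Q_r)(Q_r^{-1}Q_q)$, the triangle inequalities hold exactly.

Condition (4), however, can fail. In Example 3, $d_{01}=d_{12}=d_{23}=d_{03}=2x$ and $d_{02}=d_{13}=2y$, so the three sums are $4x,\,4x,\,4y$ with $y>x$. The point is in ${\rm mHorn}^{\rm mult}(1)$ and not in ${\rm mHorn}^{\rm trt}$. By how much does (4) fail? From $e^{2x}+1\ge 2\cosh2x=1+\cosh2y$ we get $e^{2x}\ge\cosh 2y\ge\frac12e^{2y}$, so $0<2(y-x)\le\log2$. Although $x$ and $y$ can be as large as we like, the failure stays bounded. That is the pattern to be proved: there is a function $m$ for which (1) and (2) hold exactly and (3) and (4) up to a constant depending on $n$ only.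

## 6. Determinants of unitary frames and the boundary values

For $n\ge3$ the tetrahedron $T_n$ has points that lie on no edge, and we must invent the values of $m$ there. From now on, until the end of Section 8, $s=1$; by (7) this suffices. Let $A,B,C$ be invertible with data $(\lambda,\mu,\nu,\rho,\sigma,\tau)$ and
$$Q_0=I,\quad Q_1=A,\quad Q_2=AB,\quad Q_3=ABC.$$
Let $K=U(n)^4$. For $g=(g_0,g_1,g_2,g_3)\in K$ let $g_p^{(k)}$ be the matrix of the first $k$ columns of $g_p$, and for $\kappa\in T_n$ put
$$f_\kappa(g)=\det\big(Q_0g_0^{(\kappa_0)}\,\big|\,Q_1g_1^{(\kappa_1)}\,\big|\,Q_2g_2^{(\kappa_2)}\,\big|\,Q_3g_3^{(\kappa_3)}\big),\qquad m(\kappa)=\log\max_{g\in K}|f_\kappa(g)|. \tag{9}$$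
The matrix is square because $|\kappa|=n$, and the maximum exists because $K$ is compact. It is positive: choose complementary coordinate subspaces $E_0,\dots,E_3$ of $\mathbb C^n$ with $\dim E_p=\kappa_p$, and choose $g_p$ so that its first $\kappa_p$ columns are an orthonormal basis of $Q_p^{-1}E_p$. Then the blocks span $E_0,\dots,E_3$ and $f_\kappa(g)\ne0$. So $m$ is finite.

The trace equalities (1) hold exactly, because $|\det|$ is multiplicative.

**Step 1: the boundary values (2) hold exactly.** The purpose of this step is to see that (9) is the right definition on the edges. Let $p<q$, $0\le r\le n$, $\kappa=(n-r)\epsilon_p+r\epsilon_q$ and $R=Q_p^{-1}Q_q$. Pulling out $Q_p$ and then $g_p$, with $|\det g_p|=1$,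
$$|f_\kappa(g)|=|\det Q_p|\cdot\big|\det\big(g_p^{(n-r)}\,\big|\,Rg_q^{(r)}\big)\big|=|\det Q_p|\cdot\big|\det\big(I^{(n-r)}\,\big|\,(g_p^{-1}Rg_q)^{(r)}\big)\big|.$$
The last determinant equals the $r\times r$ minor of $g_p^{-1}Rg_q$ with the last $r$ rows and the first $r$ columns. A minor is an entry of $\wedge^r(g_p^{-1}Rg_q)$, so its modulus is at most the operator norm of that matrix, which is $\prod_{i\le r}\sigma_i(R)$. Equality occurs: if $R=U\Sigma V^*$, take $g_q=V$ and $g_p=U\Pi$ with a permutation matrix $\Pi$ such that the last $r$ rows of $g_p^{-1}Rg_q=\Pi^{-1}\Sigma$ are the first $r$ rows of $\Sigma$. The minor is then $\pm\sigma_1(R)\cdots\sigma_r(R)$. Hence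
$$m\big((n-r)\epsilon_p+r\epsilon_q\big)=\log|\det Q_p|+\sum_{i\le r}\log\sigma_i(Q_p^{-1}Q_q). \tag{10}$$
For $(p,q)=(0,1),(1,2),(2,3),(0,2),(1,3),(0,3)$ the matrix $Q_p^{-1}Q_q$ is $A,B,C,AB,BC,ABC$. Moreover $\log|\det Q_0|=0$, $\log|\det Q_1|=|\lambda|$ and $\log|\det Q_2|=|\lambda|+|\mu|$. So (10) is exactly the list of six lines in (2).

## 7. Plücker relations at a common near-maximizer

The three sums in (6) suggest the three-term Plücker relation. Fix a list $W=(w_1,\dots,w_{n-2})$ of vectors in $\mathbb C^n$ and put $[xy]=\det(W,x,y)$. Then for all $x,y,z,w\in\mathbb C^n$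
$$[xy][zw]-[xz][yw]+[xw][yz]=0. \tag{11}$$
Indeed, if $W$ is linearly dependent, all brackets vanish. Otherwise $[\cdot\,\cdot]$ is an alternating bilinear form on the two-dimensional space $\mathbb C^n/{\rm span}\,W$. If the images of $y,z$ there are independent, write $x=uy+vz$ modulo ${\rm span}\,W$. Then $[xy]=-v[yz]$, $[xz]=u[yz]$, $[xw]=u[yw]+v[zw]$, and the left side of (11) is
$$-v[yz][zw]-u[yz][yw]+(u[yw]+v[zw])[yz]=0.$$
Dependent images follow by continuity.

If three complex numbers have sum $0$, each is at most twice the larger of the other two in modulus. So if $m(\kappa)$ were $\log|f_\kappa(g)|$ for one and the same $g$, then (4) would hold up to $\log2$. The first thing to try is therefore to pick a $g$ that attains all the maxima in (9) and to insert it in (11). This does not work, because in general no such $g$ exists.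

Here is a case, with $n=2$ and $A=B=C=e^xA_1$ from Example 3. For unit vectors $u,v$ and an invertible $2\times2$ matrix $M$ with $\sigma_1(M)>\sigma_2(M)$ we have $|\det(u\,|\,Mv)|\le\|Mv\|\le\sigma_1(M)$, with equality iff $u\perp Mv$ and $v$ is a top right singular vector. So equality forces $u$ to be orthogonal to the top eigenvector of $MM^*$, which is unique up to a scalar. Apply this with $u$ the first column of $g_0$. If $g$ maximizes $|f_{\epsilon_0+\epsilon_2}|$, take $M=A^2$. Since $A_1^2(A_1^2)^*={\rm diag}(q^{-2},q^2)$, we get $u\perp e_2$. If $g$ maximizes $|f_{\epsilon_0+\epsilon_1}|$ too, take $M=A$. Then $u\perp e_2$ forces the top eigenvector of $A_1A_1^*$ to be a multiple of $e_2$. But the off-diagonal entry of $A_1A_1^*$ is $\frac12(q-q^{-1})\neq0$, so $e_2$ is not an eigenvector. These two functions have no common maximizer.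

Fixing $g$ once and for all does not help either, since then (2) is lost: with $n=2$, $g=(I,I,I,I)$ and $A$ diagonal, $f_{\epsilon_0+\epsilon_1}(g)=\det(e_1|Ae_1)=0$.

What (11) needs is a single $g$ at which the factors are bounded from below; the upper bounds $|f_\kappa(g)|\le e^{m(\kappa)}$ hold at every $g$. And for the lower bounds we can afford a constant factor, provided that it does not depend on $A,B,C$. The point is that the matrices influence the functions $f_\kappa$ only through their coefficients: after division by their maxima, all the $f_\kappa$ lie on the unit sphere of one finite-dimensional space of functions on $K$, which is fixed by $n$.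

**Step 2: a simultaneous near-maximizer.** We show that one $g$ serves for all $\kappa$ up to a factor depending on $n$ only.

**Lemma 2.** There is $c=c_n\in(0,1]$, independent of $A,B,C$, and a $g\in K$ (depending on $A,B,C$) with
$$|f_\kappa(g)|\ge c\,e^{m(\kappa)}\qquad\text{for all }\kappa\in T_n. \tag{12}$$

*Proof.* Let $F$ be the space of restrictions to $K$ of complex polynomials of degree $\le n$ in the entries of $g_0,\dots,g_3$. It is finite-dimensional, so its unit sphere $S$ for the norm $\|h\|_\infty=\max_K|h|$ is compact.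

A product of finitely many nonzero elements of $F$ is not identically zero. For this, recall that $K$ is a connected real-analytic manifold and the elements of $F$ are real-analytic on it. If $h_1,\dots,h_N$ are nonzero real-analytic functions on $K$ and the product $h_1\cdots h_{N-1}$ is nonzero somewhere, it is nonzero on a nonempty open set. If the full product vanished identically, $h_N$ would vanish on that open set, hence everywhere by the identity theorem, a contradiction. Induction on $N$ gives the claim.

Thus the function $(h_\kappa)_{\kappa\in T_n}\mapsto\|\prod_\kappa h_\kappa\|_\infty$ is positive on the compact set $S^{T_n}$. It is continuous, so it has a minimum $c>0$. This $c$ depends on $n$ only, and $c\le1$ because $\|\prod_\kappa h_\kappa\|_\infty\le\prod_\kappa\|h_\kappa\|_\infty=1$.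

Now $f_\kappa$ is a polynomial of degree $n$ in the entries of $g$, being a determinant whose $n$ columns depend linearly on columns of $g_0,\dots,g_3$. So $h_\kappa=e^{-m(\kappa)}f_\kappa$ lies in $S$ by the definition of $m(\kappa)$. Let $g$ be a point where $|\prod_\kappa h_\kappa|$ is maximal. There $\prod_\kappa|h_\kappa(g)|\ge c$. Every factor is $\le1$, so every factor is $\ge c$. $\square$

**Step 3: conditions (3) and (4) hold up to a constant.** Let $\delta=\log2+2\log(1/c)$ and let $g$ be as in Lemma 2. Fix $\kappa\ge0$ with $|\kappa|=n-2$, and let $W$ consist of the first $\kappa_p$ columns of $Q_pg_p$ for $p=0,\dots,3$, which are $n-2$ vectors. All $\kappa_p+2\le n$, so the next two columns of each $Q_pg_p$ exist. The order of the columns affects determinants only by a sign.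

*Tetrahedra.* Let $x_p$ be the $(\kappa_p+1)$-st column of $Q_pg_p$. For $p\ne q$ we have $|[x_px_q]|=|f_{\kappa+\epsilon_p+\epsilon_q}(g)|$, hence
$$c\,e^{m(\kappa+\epsilon_p+\epsilon_q)}\le|[x_px_q]|\le e^{m(\kappa+\epsilon_p+\epsilon_q)}.$$
By (11), $[x_0x_1][x_2x_3]-[x_0x_2][x_1x_3]+[x_0x_3][x_1x_2]=0$, and the moduli of the three products lie in $[c^2e^\alpha,e^\alpha]$, $[c^2e^\gamma,e^\gamma]$ and $[c^2e^\beta,e^\beta]$ respectively. Each product is at most the sum of the other two in modulus. So $c^2e^\alpha\le e^\beta+e^\gamma\le2e^{\max\{\beta,\gamma\}}$, and likewise for the other two: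
$$\alpha\le\max\{\beta,\gamma\}+\delta,\qquad \beta\le\max\{\gamma,\alpha\}+\delta,\qquad \gamma\le\max\{\alpha,\beta\}+\delta. \tag{13}$$

*Rhombi.* By Lemma 1 it suffices to treat (5), with this $\kappa$ and distinct $p,q,r$. Let $x,x'$ be the columns $\kappa_r+1,\kappa_r+2$ of $Q_rg_r$, let $y$ be the column $\kappa_p+1$ of $Q_pg_p$ and $z$ the column $\kappa_q+1$ of $Q_qg_q$. By (11), applied to $x,x',y,z$,
$$|[xx'][yz]|\le|[xy][x'z]|+|[xz][x'y]|.$$
On the left, $|[xx']|=|f_a(g)|$ and $|[yz]|=|f_d(g)|$, so the left side is at least $c^2e^{m(a)+m(d)}$. On the right, $|[xy]|=|f_b(g)|\le e^{m(b)}$ and $|[xz]|=|f_c(g)|\le e^{m(c)}$. The brackets with $x'$ skip the column $x$, so they are not values at $g$. But let $g'\in K$ arise from $g$ by exchanging the columns $\kappa_r+1$ and $\kappa_r+2$ of $g_r$. Then $W$ is unchanged, and $|[x'y]|=|f_b(g')|\le e^{m(b)}$, $|[x'z]|=|f_c(g')|\le e^{m(c)}$. This is where it matters that $m$ is a maximum over all of $K$. Hence $c^2e^{m(a)+m(d)}\le2e^{m(b)+m(c)}$, that is,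
$$m(a)+m(d)\le m(b)+m(c)+\delta. \tag{14}$$

## 8. From approximate to exact solutions by Hoffman's bound

We have a vector $v=(\lambda,\mu,\nu,\rho,\sigma,\tau,m)$ that violates the conditions by at most $\delta$, and want an exact solution within a bounded distance of it. Two things need care. First, a small violation means a small distance only up to a factor that depends on the system. For $\eta>0$ consider the cone $\{w\in\mathbb R^2:w_2\le0,\ \eta w_1-w_2\le0\}$. It contains the origin and lies in $\{w_1\le0\}$, so the point $(t,0)$ with $t>0$ is at distance $t$ from it, while it violates the inequalities by $\eta t$ only. For a fixed system of linear conditions, though, such a factor exists. Second, (4) is not a system of linear conditions, and is not even convex: $(\alpha,\beta,\gamma)=(0,1,1)$ and $(1,0,1)$ satisfy it, and their midpoint $(\frac12,\frac12,1)$ does not. The remedy is to cut (4) into finitely many linear systems and to let the point choose its own.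

**Theorem (Hoffman).** Let $P=\{v:Ev\le0,\ Gv=0\}$ for real matrices $E,G$. There is $H=H(E,G)$ with
$${\rm dist}(v,P)\le H\big(\|(Ev)_+\|_\infty+\|Gv\|_\infty\big)\qquad\text{for all }v,$$
where $(\cdot)_+$ replaces negative entries by $0$.

The reference is A. J. Hoffman, *On approximate solutions of systems of linear inequalities*, J. Res. Nat. Bur. Standards 49 (1952), 263–265. For cones, as here, a short proof from textbook facts goes as follows.

*Proof.* Let $a_1,\dots,a_M$ be the rows of $E$, of $G$ and of $-G$, so that $P=\{v:\langle a_k,v\rangle\le0\ \text{for all }k\}$, and let $v^*$ be the point of the closed convex cone $P$ nearest to $v$. Then $w=v-v^*$ satisfies $\langle w,v^*\rangle=0$ and $\langle w,u\rangle\le0$ for all $u\in P$. By Farkas' lemma $w$ is a combination of the $a_k$ with nonnegative coefficients, and by Carathéodory's theorem for cones one can write $w=\sum_{k\in J}y_ka_k$ with $y_k\ge0$ and $(a_k)_{k\in J}$ linearly independent. For each linearly independent subfamily $J$ the map $y\mapsto\sum_{k\in J}y_ka_k$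 is injective, so $\sum_{k\in J}|y_k|\le H_J\,\|\sum_{k\in J}y_ka_k\|$ for some $H_J$. Let $H$ be the largest of these finitely many $H_J$. Since $\langle a_k,v\rangle\le\|(Ev)_+\|_\infty+\|Gv\|_\infty$ for every $k$,
$$\|w\|^2=\langle w,v\rangle=\sum_{k\in J}y_k\langle a_k,v\rangle\le H\|w\|\big(\|(Ev)_+\|_\infty+\|Gv\|_\infty\big),$$
and dividing by $\|w\|={\rm dist}(v,P)$, if it is not $0$, gives the bound. $\square$

**Step 4: correction to an exact solution.** We now cut ${\rm mHorn}^{\rm trt}$ into pieces and apply Hoffman's theorem to one of them. Work in $\mathbb R^{6n}\times\mathbb R^{T_n}$, whose elements are pairs (data, $m$). Let $\omega$ be a choice, for every $\kappa\ge0$ with $|\kappa|=n-2$, of a two-element subset of $\{\alpha,\beta,\gamma\}$. There are finitely many $\omega$. Let $P_\omega$ be the polyhedral cone given by (1), (2), (3) and, for every $\kappa$, the conditions "the two chosen quantities are equal, and the third is $\le$ each of them". All these conditions are homogeneous linear. Since (4) says that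 the maximum is attained at least twice,
$${\rm mHorn}^{\rm trt}=\bigcup_\omega{\rm pr}_{\mathbb R^{6n}}(P_\omega)\qquad\text{(a finite union)}. \tag{15}$$

Take the vector $v=(\lambda,\mu,\nu,\rho,\sigma,\tau,m)$ with $m$ from (9). For each $\kappa$ order the three numbers $\alpha,\beta,\gamma$ as $X\ge Y\ge Z$ and let $\omega$ choose the pair $\{X,Y\}$. How far is $v$ from satisfying the system of $P_\omega$? By Section 6, (1) and (2) hold exactly. By (14), the rhombus inequalities are violated by at most $\delta$. By (13), $X\le\max\{Y,Z\}+\delta=Y+\delta$, so the equation $X-Y=0$ is violated by at most $\delta$. Finally $Z\le Y\le X$ holds exactly. Hoffman's theorem, with the constant $H_\omega$ of $P_\omega$, gives ${\rm dist}(v,P_\omega)\le2H_\omega\delta$. Projection to $\mathbb R^{6n}$ does not increase distances, so by (15)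
$${\rm dist}\big((\lambda,\mu,\nu,\rho,\sigma,\tau),\,{\rm mHorn}^{\rm trt}\big)\le C_n:=2\delta\max_\omega H_\omega.$$
The constant $C_n$ depends only on $n$: $\delta$ depends on $c_n$, and the cones $P_\omega$ are a finite list fixed by $n$. Thus $D_n\le C_n<\infty$. By (7), every point of ${\rm mHorn}^{\rm mult}(s)$ is within $C_n/s$ of ${\rm mHorn}^{\rm trt}$, and $C_n/s<\varepsilon$ for $s>s_0=C_n/\varepsilon$. This proves Theorem 1, and with it the statement in question. $\blacksquare$

## 9. The constant $D_n$ is positive for $n\ge2$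

We prove Theorem 2. The formula for the supremum is (7), $D_n<\infty$ is Theorem 1, and $D_1=0$ was seen in Section 5. The threshold follows from (7): if $s>D_n/\varepsilon$, all distances are at most $D_n/s<\varepsilon$; if $s<D_n/\varepsilon$, then $D_n/s>\varepsilon$ and some point of ${\rm mHorn}^{\rm mult}(s)$ has distance $>\varepsilon$. It remains to show $D_n>0$ for $n\ge2$.

**Step 5: it is enough to find one point outside.** A linear image of a polyhedral cone is a polyhedral cone, in particular closed. By (15), ${\rm mHorn}^{\rm trt}$ is a finite union of such images, hence closed. So a point of ${\rm mHorn}^{\rm mult}(1)$ outside ${\rm mHorn}^{\rm trt}$ has positive distance from it.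

**Step 6: the point.** We pad Example 3. With $A_1,x,y$ as there, $0<x<y\le2x$, let $A=B=C=e^xA_1\oplus I_{n-2}$. The products are $e^{2x}A_1^2\oplus I_{n-2}$ and $e^{3x}A_1^3\oplus I_{n-2}$, so with $s=1$ and padding by zeros the data are
$$\lambda=\mu=\nu=(2x,0,\dots),\quad \rho=\sigma=(2x+y,\,2x-y,\,0,\dots),\quad \tau=(4x,\,2x,\,0,\dots).$$
They are non-increasing because $2x-y\ge0$.

**Step 7: the point is not in ${\rm mHorn}^{\rm trt}$.** For $n=2$ we did this in Section 5. For $n\ge3$ the function $m$ is not determined by (2). The purpose of this step is to show that near the vertex $O$ it is forced all the same, by transporting the values on the edges $XY$, $XZ$, $YZ$ towards $O$ with rhombi. Suppose $m$ satisfies (2)–(4). For $1\le p<q\le3$, $0\le l\le n-1$ and $1\le t\le n-l$ put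
$$E_t^{(l)}=m\big(l\epsilon_0+(n-l-t)\epsilon_p+t\epsilon_q\big)-m\big(l\epsilon_0+(n-l-t+1)\epsilon_p+(t-1)\epsilon_q\big).$$
These are the increments of $m$ along the segment at level $l$ in the face spanned by the vertices with indices $0,p,q$. For $t\le n-l-1$ let $\kappa=l\epsilon_0+(n-l-1-t)\epsilon_p+(t-1)\epsilon_q$. Then $\kappa\ge0$ and $|\kappa|=n-2$. The rhombus of Lemma 1 with obtuse vertices $\kappa+\epsilon_p+\epsilon_q$ and $\kappa+\epsilon_p+\epsilon_0$ gives
$$m(\kappa+\epsilon_p+\epsilon_q)+m(\kappa+\epsilon_p+\epsilon_0)\ge m(\kappa+2\epsilon_p)+m(\kappa+\epsilon_0+\epsilon_q).$$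
Here $m(\kappa+\epsilon_p+\epsilon_q)-m(\kappa+2\epsilon_p)=E_t^{(l)}$ and $m(\kappa+\epsilon_0+\epsilon_q)-m(\kappa+\epsilon_p+\epsilon_0)=E_t^{(l+1)}$, so $E_t^{(l)}\ge E_t^{(l+1)}$. For $t\in\{1,2\}$ the condition $t\le n-l-1$ holds for all $l\le n-3$, hence
$$E_t^{(n-2)}\le E_t^{(0)}\qquad(t=1,2). \tag{16}$$

By (2), $E_t^{(0)}$ equals $\mu_t,\sigma_t,\nu_t$ for $(p,q)=(1,2),(1,3),(2,3)$. So $E_1^{(0)}+E_2^{(0)}$ equals $2x,\,4x,\,2x$ respectively. On the other hand,
$$E_1^{(n-2)}+E_2^{(n-2)}=m\big((n-2)\epsilon_0+2\epsilon_q\big)-m\big((n-2)\epsilon_0+2\epsilon_p\big).$$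
These are values on the edges from $O$, namely $L(\lambda)_2=2x$, $L(\rho)_2=4x$, $L(\tau)_2=6x$ for the indices $1,2,3$. So the difference is $4x-2x$, $6x-2x$, $6x-4x$, which is again $2x,\,4x,\,2x$. The two sums agree, so both inequalities in (16) are equalities. In particular $E_1^{(n-2)}=E_1^{(0)}$, and since $E_1^{(n-2)}=m((n-2)\epsilon_0+\epsilon_p+\epsilon_q)-m((n-2)\epsilon_0+2\epsilon_p)$, in the original coordinates
$$m_{1,1,0}=2x+\mu_1=4x,\qquad m_{1,0,1}=2x+\sigma_1=4x+y,\qquad m_{0,1,1}=4x+\nu_1=6x.$$
Together with $m_{1,0,0}=\lambda_1=2x$, $m_{0,1,0}=\rho_1=2x+y$ and $m_{0,0,1}=\tau_1=4x$, the size-2 tetrahedron at $(0,0,0)$ has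
$$\alpha=2x+6x=8x,\qquad \beta=4x+4x=8x,\qquad \gamma=(2x+y)+(4x+y)=6x+2y>8x.$$
This contradicts $\gamma\le\max\{\alpha,\beta\}$. Hence $D_n>0$. $\blacksquare$

## 10. Any number of matrices

Let $N\ge1$ and $A_1,\dots,A_N\in GL_n(\mathbb C)$ (here $A_1$ is arbitrary, no longer the matrix of Example 3). For $0\le p<q\le N$ let $\lambda^{pq}$ be $\frac1s\log$ of the ordered singular values of $A_{p+1}A_{p+2}\cdots A_q$. Let $\mathcal M(s)$ be the set of all resulting families $(\lambda^{pq})_{p<q}$. Let $\mathcal T$ be the set of families $(\lambda^{pq})_{p<q}$ with $|\lambda^{pq}|=\sum_{p<t\le q}|\lambda^{t-1,t}|$ for which there is a function $m:\{\kappa\in\mathbb Z_{\ge0}^{N+1}:|\kappa|=n\}\to\mathbb R$ such that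

- $m((n-r)\epsilon_p+r\epsilon_q)=|\lambda^{0p}|+L(\lambda^{pq})_r$ for $p<q$, $0\le r\le n$ (with $|\lambda^{00}|=0$);
- $m(\kappa+\epsilon_r+\epsilon_p)+m(\kappa+\epsilon_r+\epsilon_q)\ge m(\kappa+2\epsilon_r)+m(\kappa+\epsilon_p+\epsilon_q)$ for $\kappa\ge0$, $|\kappa|=n-2$ and distinct $p,q,r$;
- for $\kappa\ge0$, $|\kappa|=n-2$ and distinct $p,q,r,t$, the maximum of the three sums $m(\kappa+\epsilon_p+\epsilon_q)+m(\kappa+\epsilon_r+\epsilon_t)$ over the three pairings of $\{p,q,r,t\}$ is attained at least twice.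

For $N=1$ only the first of these three conditions is non-void. For $N=3$, Lemma 1 and (6) show that $\mathcal M(s)$ and $\mathcal T$ are ${\rm mHorn}^{\rm mult}(s)$ and ${\rm mHorn}^{\rm trt}$.

**Theorem 3.** There is $C_{n,N}$ with $\mathcal M(s)\subset\{x:{\rm dist}(x,\mathcal T)\le C_{n,N}/s\}$ for all $s>0$.

*Proof.* As before $\mathcal M(s)=\frac1s\mathcal M(1)$ and $\mathcal T$ is invariant under positive scalars, so let $s=1$. Put $Q_0=I$, $Q_p=A_1\cdots A_p$, $K=U(n)^{N+1}$,
$$f_\kappa(g)=\det\big(Q_0g_0^{(\kappa_0)}\,\big|\cdots\big|\,Q_Ng_N^{(\kappa_N)}\big),\qquad m(\kappa)=\log\max_K|f_\kappa|.$$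
The maximum is positive, by the choice of $N+1$ complementary coordinate subspaces as in Section 6. The trace equalities hold because $|\det|$ is multiplicative.

*Boundary values.* Step 1 was carried out for an arbitrary pair $p<q$ and uses only the blocks $p$ and $q$. Formula (10) holds with $Q_p^{-1}Q_q=A_{p+1}\cdots A_q$ and $\log|\det Q_p|=|\lambda^{0p}|$, which is the first condition.

*Near-maximizer.* Lemma 2 and its proof hold with $F$ the space of restrictions to $K=U(n)^{N+1}$ of polynomials of degree $\le n$ in the entries of $g_0,\dots,g_N$, and with the finite index set $\{\kappa\in\mathbb Z_{\ge0}^{N+1}:|\kappa|=n\}$. The group $K$ is again a compact connected real-analytic manifold. The constant $c=c_{n,N}$ does not depend on the matrices.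

*Approximate conditions.* For $|\kappa|=n-2$ let $W$ consist of the first $\kappa_p$ columns of $Q_pg_p$ for all $p=0,\dots,N$. With $\delta=\log 2+2\log(1/c)$, the argument for (13), applied to the columns $x_p,x_q,x_r,x_t$ for four distinct indices, shows that each of the three sums is at most the maximum of the other two plus $\delta$. The argument for (14) involves three distinct indices $p,q,r$ and applies verbatim.

*Correction.* Let $\omega$ choose two of the three pairings for every $\kappa$ with $|\kappa|=n-2$ and every four-element set $\{p,q,r,t\}\subset\{0,\dots,N\}$. The cones $P_\omega$ are defined as in Step 4, and $\mathcal T$ is the finite union of their projections. Choosing for each tetrahedron the two largest sums, we get a vector that satisfies the trace and boundary equations exactly and the rest up to $\delta$. So Hoffman's theorem gives the distance bound $C_{n,N}=2\delta\max_\omega H_\omega$. $\blacksquare$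

## 11. The converse for $n=2$: realizing a tropical point by triangular matrices

We prove Theorem 4. The case $n=1$ is in Section 5. Let $n=2$ and let $x=(\lambda,\mu,\nu,\rho,\sigma,\tau)\in{\rm mHorn}^{\rm trt}$ with function $m$. With $d_{pq}$ as in (8), Section 5 gives the triangle inequalities, and the maximum of $d_{01}+d_{23}$, $d_{12}+d_{03}$, $d_{02}+d_{13}$ is attained at least twice. Adding $d_{pq}\le d_{pr}+d_{rq}$ and $d_{pr}\le d_{pq}+d_{qr}$ gives $d_{rq}\ge0$.

We look for matrices $Q_0,\dots,Q_3$ such that the log-ratio of the singular values of $Q_p^{-1}Q_q$ is close to $s\,d_{pq}$. Determinants can be adjusted by scalars afterwards. Upper triangular matrices allow an exact computation. Let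
$$g_p=\begin{pmatrix}h_p&z_p\\0&1\end{pmatrix},\qquad g_p^{-1}g_q=\begin{pmatrix}h_q/h_p&(z_q-z_p)/h_p\\0&1\end{pmatrix},\qquad h_p>0,$$
and let $e^{D_{pq}}\ge1$ be the ratio of the singular values of $g_p^{-1}g_q$. For a $2\times2$ matrix with singular values $\sigma_1\ge\sigma_2>0$ we have $(\sigma_1^2+\sigma_2^2)/(\sigma_1\sigma_2)=\sigma_1/\sigma_2+\sigma_2/\sigma_1$. So
$$2\cosh D_{pq}=\frac{\|g_p^{-1}g_q\|_F^2}{|\det g_p^{-1}g_q|}=\frac{h_p^2+h_q^2+|z_p-z_q|^2}{h_ph_q}=:R_{pq}. \tag{17}$$
We want $R_{pq}$ to be $e^{sd_{pq}}$ up to a bounded factor. With $h_0=1$ and $h_i=e^{-sd_{0i}}$ for $i\ge1$, this asks for $|z_i-z_j|$ of size $e^{sw_{ij}}$, where $2w_{ij}=d_{ij}-d_{0i}-d_{0j}$. Three points on a line can be given such distances, up to a factor $2$, if the largest of the three distances occurs twice; this is what (4) will provide.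

**Step 8: choice of the parameters.** The purpose is to fix $h_p$ and $z_p$ and to record the estimates they satisfy. For distinct $i,j\in\{1,2,3\}$ put $w_{ij}=\frac12(d_{ij}-d_{0i}-d_{0j})$. The triangle inequality $d_{ij}\le d_{0i}+d_{0j}$ gives $w_{ij}\le0$, and $d_{0j}\le d_{0i}+d_{ij}$ gives $w_{ij}\ge-d_{0i}$. With $\{i,j,k\}=\{1,2,3\}$,
$$2w_{ij}=d_{ij}+d_{0k}-(d_{01}+d_{02}+d_{03}),$$
so the maximum of $w_{12},w_{13},w_{23}$ is attained at least twice. Write $\{a,b,c\}=\{1,2,3\}$ with $w_{ab}\le w_{ac}=w_{bc}$ and put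
$$z_0=z_a=0,\quad z_b=e^{sw_{ab}},\quad z_c=-e^{sw_{ac}},\qquad h_0=1,\quad h_i=e^{-sd_{0i}}\ (i=1,2,3).$$
Then $|z_a-z_b|=e^{sw_{ab}}$, $|z_a-z_c|=e^{sw_{ac}}$ and $|z_b-z_c|=e^{sw_{ab}}+e^{sw_{ac}}\in[e^{sw_{bc}},2e^{sw_{bc}}]$. So for distinct $i,j\ge1$
$$e^{sw_{ij}}\le|z_i-z_j|\le2e^{sw_{ij}},\qquad |z_i|\le1,\qquad h_i\le e^{sw_{ij}}. \tag{18}$$

**Step 9: the log-ratios are right up to $\log6$.** We insert (18) in (17). For distinct $i,j\ge1$ the numerator $h_i^2+h_j^2+|z_i-z_j|^2$ lies in $[1,6]\,e^{2sw_{ij}}$, and $1/(h_ih_j)=e^{s(d_{0i}+d_{0j})}$. So $R_{ij}\in[1,6]\,e^{s(2w_{ij}+d_{0i}+d_{0j})}=[1,6]\,e^{sd_{ij}}$. For the index $0$, $R_{0i}=(1+h_i^2+|z_i|^2)/h_i\in[1,3]\,e^{sd_{0i}}$, since $h_i\le1$ and $|z_i|\le 1$. Since $e^D\le2\cosh D\le2e^D$ for $D\ge0$, it follows that $sd_{pq}-\log2\le D_{pq}\le sd_{pq}+\log6$, hence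
$$|D_{pq}-s\,d_{pq}|\le\log6. \tag{19}$$

**Step 10: adjusting determinants.** It remains to make the sums of the tuples exact. Put $Q_0=I$ and $Q_p=t_pg_p$ with $t_p>0$ chosen so that $\det Q_1,\det Q_2,\det Q_3$ are $e^{s|\lambda|},e^{s|\rho|},e^{s|\tau|}$, which is possible since $\det Q_p=t_p^2h_p$. Let $A=Q_1$, $B=Q_1^{-1}Q_2$, $C=Q_2^{-1}Q_3$. Then $AB=Q_2$, $BC=Q_1^{-1}Q_3$, $ABC=Q_3$. By (1), $\frac1s\log\det$ of $A,B,C,AB,BC,ABC$ is
$$|\lambda|,\quad |\rho|-|\lambda|=|\mu|,\quad |\tau|-|\rho|=|\nu|,\quad |\rho|,\quad |\tau|-|\lambda|=|\sigma|,\quad |\tau|.$$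
So the six pairs belonging to these matrices have the same sums as those of $x$. Scalars do not change ratios of singular values, so the differences of their entries are $D_{pq}/s$ instead of $d_{pq}$. A pair with sum $S$ and difference $d$ is $\big(\frac{S+d}2,\frac{S-d}2\big)$, so by (19) each of the $12$ coordinates changes by at most $\frac{\log6}{2s}$. The Euclidean distance from $x$ to this point of ${\rm mHorn}^{\rm mult}(s)$ is therefore at most
$$\sqrt{12}\cdot\frac{\log6}{2s}=\frac{\sqrt3\,\log6}s.$$
Together with Theorem 1, which bounds the distance in the other direction by $C_2/s$, this gives convergence in Hausdorff distance at rate $O(1/s)$ for $n=2$; for $n=1$ the sets coincide. $\blacksquare$
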